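# The independence number of a random chord diagram

## 1. Chord diagrams, crossings, and a Poisson model of chords

**Definition (chord diagram).** A chord diagram of size $n$ is a pairing of $2n$ given points on a circle, labeled $1,\dots,2n$ clockwise. Each pair is joined by a chord, so the diagram has $n$ chords with distinct endpoints. There are $(2n)!/(2^n n!)$ chord diagrams with $n$ chords. For example, for $n=2$ there are three: $\{12,34\}$, $\{14,23\}$, $\{13,24\}$, where $ij$ abbreviates $\{i,j\}$.

**Definition (crossing, intersection graph).** Two chords cross if their endpoints interleave around the circle. The intersection graph has one vertex per chord, and two vertices are adjacent exactly when the chords cross. In $\{13,24\}$ the chords cross, since $1<2<3<4$ alternates between them. In $\{12,34\}$ and $\{14,23\}$ they do not. If we cut the circle between $2n$ and $1$ and lay the points on a line, interleaving is unchanged, so we will draw chords as arcs over a line. Two non-crossing chords with distinct endpoints are then either disjoint (one ends before the other starts) or nested (one lies under the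 other).

**Definition (independent set, independence number).** An independent set of a diagram $\mathcal C$ is a set of pairwise non-crossing chords. The independence number $\alpha(\mathcal C)$ is the largest size of such a set, that is, the independence number of the intersection graph. Call an independent set inclusion-maximal if no further chord of the diagram can be added to it. In the diagram $\{13,25,46\}$ the chord $25$ crosses both others, and $13$, $46$ do not cross. So $\alpha=2$, attained by $\{13,46\}$. The set $\{25\}$ is inclusion-maximal of size $1$. Inclusion-maximal does not imply maximum, but every maximum independent set is inclusion-maximal.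

**Definition (random diagram).** $C_n$ is chosen uniformly from all chord diagrams with $n$ chords, and $a_n=\mathbb E\,\alpha(C_n)$, with $a_0=0$. For instance $a_1=1$. For $n=2$ two of the three diagrams have $\alpha=2$ and one has $\alpha=1$, so $a_2=5/3$.

For the theorems we also need chords with random real endpoints.

**Definition (Poisson chords).** Let $\Pi$ be a Poisson process of intensity $1$ on $\{(x,y)\in\mathbb R^2:x<y\}$. The numbers of points in disjoint Borel sets are independent, and the number in a set of finite area $v$ is Poisson with mean $v$. We regard a point $(x,y)$ as a chord with endpoints $x<y$. Almost surely all endpoints are distinct, because the set of pairs of points sharing a coordinate is Lebesgue-null. Write $\Delta_t=\{0<x<y<t\}$, a set of area $t^2/2$. For $U\subset\mathbb R$ a finite union of bounded intervals, let $A(U)$ be the maximum size of a pairwise non-crossing set of points of $\Pi$ with both endpoints in $U$. Put $A(s,t)=A([s,t])$ and $f(t)=\mathbb E A(0,t)$.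

As an example, suppose the only points of $\Pi$ with both coordinates in $[0,7]$ are $(1,4)$, $(2,3)$, $(3.5,6)$. The first and third cross, and the second crosses neither. Hence $A(0,7)=2$. For $U=[0,1.5]\cup[3.3,7]$ only the first and third chords count, and they cross, so $A(U)=1$. Another easy computation is
$$P(A(0,g)\ge1)=P(\Pi\cap\Delta_g\neq\emptyset)=1-e^{-g^2/2}.$$

## 2. Does $\alpha(C_n)/\sqrt n$ converge?

The question, from Huseyin Acan, "On a uniformly random chord diagram and its intersection graph", arXiv:1501.01489 (2015), is this. Is there a constant $\beta$ such that $\alpha(C_n)/\sqrt n\to\beta$ in probability as $n\to\infty$?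

Let us do $n=3$ by hand. There are $15$ diagrams. Those with $\alpha=3$ are the non-crossing ones, and there are $\mathrm{Cat}_3=5$ of them. If $\alpha=1$, every chord crosses both others, so each chord has exactly two points on each side, and the diagram is $\{14,25,36\}$. The other $9$ diagrams have $\alpha=2$. So
$$a_3=\frac{5\cdot3+9\cdot2+1\cdot 1}{15}=\frac{34}{15}.$$
The ratios $a_n/n$ for $n=1,2,3$ are $1,\ 5/6,\ 34/45$, which decrease. We will see that $a_n/n$ never increases, and this small fact carries much of the proof.

The answer to the question is yes.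

**Theorem 1.** The limit $\gamma:=\lim_{t\to\infty} f(t)/t=\sup_{t>0}f(t)/t\in(0,\infty)$ exists. With $\beta=\sqrt2\,\gamma$, one has $\alpha(C_n)/\sqrt n\to\beta$ in probability, $\mathbb E\alpha(C_n)/\sqrt n\to\beta$, and $\operatorname{Var}\alpha(C_n)\le\mathbb E\alpha(C_n)=O(\sqrt n)$.

**Theorem 2.** Let $a_n=\mathbb E\alpha(C_n)$.

(a) For all $s>0$: $P(|\alpha(C_n)-a_n|\ge s)\le 2\exp\left(-\frac{s^2}{2a_n+2s/3}\right)$.

(b) There is a constant $C$ with $\beta\sqrt n-Cn^{1/4}\sqrt{\log n}\le a_n\le\beta\sqrt n+C$ for $n\ge2$.

(c) There is a constant $C'$ such that for every coupling of $(C_n)_{n\ge1}$, almost surely $|\alpha(C_n)-\beta\sqrt n|\le C'n^{1/4}\sqrt{\log n}$ for all large $n$. In particular $\alpha(C_n)/\sqrt n\to\beta$ almost surely. Convergence also holds in $L^p$ for every $p<\infty$.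

(d) With $G(a)=\int_0^\infty e^{-aL-L^2/2}\,dL$,
$$1.235\ldots=3-2e^{-1/8}\ \le\ \gamma\ \le\ \inf_{a>0}\frac{a+\frac{G(a)}{1-aG(a)}}{-\log(1-aG(a))},$$
and hence $1.746<\beta<3.58$.

No closed form for $\beta$ is claimed.

## 3. Two direct attempts: halving the diagram, and moving one chord

A limit of a size divided by a scale suggests superadditivity: cut the diagram into two parts, solve each part, and put the solutions together. Let us try this on $C_n$ itself. Split the points into $\{1,\dots,n\}$ and $\{n+1,\dots,2n\}$, and let $K$ be the number of chords inside the first half. If $c$ chords join the two halves, each half contains $(n-c)/2$ chords, so the second half also contains $K$ chords. Given the set of points of the first half that are matched inside it, their pairing is uniform. Solutions in the two halves do not cross each other, so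
$$a_n\ge 2\,\mathbb E\,a_K,\qquad \mathbb EK=\binom n2\frac1{2n-1}\approx\frac n4 ,$$
since each of the $\binom n2$ pairs in the first half is a chord with probability $1/(2n-1)$. (Check $n=2$: $K=1$ with probability $1/3$, and the inequality reads $5/3\ge2/3$.) The scale is right: a quarter of the chords in each half, and a square root, make the two sides comparable. But the inequality does not compare values of $a$ at fixed sizes, because the index $K$ is random. To use it one must know how $a_m$ varies when $m$ fluctuates.

So we ask how much $a_n$ can change when one chord is removed. Removing a chord changes the independence number by at most $1$. This gives $|a_m-a_n|\le|m-n|$. If the number of chords has fluctuations of order $\sqrt n$, the resulting error is of order $\sqrt n$, which is the size of $a_n$ itself. The same happens with concentration: a function of $n$ independent chords that changes by at most $1$ per chord has standard deviation at most of order $\sqrt n$, again the size of the quantity we study. Bounded differences miss by exactly the factor we cannot afford.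

Two ideas repair this. First, we replace $C_n$ by the Poisson chords, for which superadditivity is exact. Second, we use that deleting chord $i$ changes the independence number only if $i$ lies in every maximum independent set. So the total change over all $i$ is at most the independence number itself, about $\sqrt n$ rather than $n$.

## 4. Textbook facts

The number $\mathrm{Cat}_k=\frac{(2k)!}{k!\,(k+1)!}$ counts the non-crossing perfect matchings of $2k$ points on a line, and also the plane rooted trees with $k$ edges.

If a region has finite area, then given that it contains $n$ points of $\Pi$, these points are i.i.d. uniform in the region. The Mecke formula says that for measurable $h\ge0$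
$$\mathbb E\sum_{\{z_1,\dots,z_k\}\subset\Pi}h(\{z_1,\dots,z_k\},\Pi)=\frac1{k!}\int \mathbb E\,h\bigl(\{z_1,\dots,z_k\},\Pi\cup\{z_1,\dots,z_k\}\bigr)\,dz_1\cdots dz_k ,$$
where the sum is over unordered $k$-sets of distinct points. For $k=1$ and $h=1_{\{z_1\in B\}}$ it says that $B$ contains $|B|$ points on average.

The Efron–Stein inequality: if $F$ is a square-integrable function of independent $Z_1,\dots,Z_n$, and $F_i$ is a square-integrable function of the variables other than $Z_i$, then $\operatorname{Var}F\le\sum_i\mathbb E(F-F_i)^2$.

Two more results will be cited where they are used: an exponential moment inequality for self-bounding functions (Section 7) and the length of the longest increasing chain of a planar Poisson process (Section 12).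

## 5. The Poisson model: exact superadditivity and linear growth

**Step 1 (transfer between $C_n$ and $\Pi$).** This step identifies the law of $\alpha(C_n)$ inside the Poisson model. Let $Z_1,\dots,Z_n$ be i.i.d. uniform on $\Delta_t$. Equivalently, $Z_i$ is the sorted version of $(X_i,X_i')$, with all $X_i,X_i'$ i.i.d. uniform on $[0,t]$. The ranks of the $2n$ endpoints form a uniform permutation, and each perfect matching of ranks arises from exactly $2^n n!$ permutations, so the induced matching on ranks is a uniform chord diagram. Crossing depends only on ranks. Hence the independence number $F(Z_1,\dots,Z_n)$ of these chords has the law of $\alpha(C_n)$. The number $N$ of points of $\Pi$ in $\Delta_t$ is Poisson$(t^2/2)$, and given $N=n$ these points are i.i.d. uniform. Therefore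
$$f(t)=\mathbb E\,a_N,\qquad N\sim\text{Poisson}(t^2/2).\tag{1}$$

**Step 2 ($f$ grows at most linearly).** This step will give $\gamma<\infty$. We compute the expected number of non-crossing $k$-sets in $\Delta_t$. By the Mecke formula it is the volume of the space of unordered non-crossing $k$-sets. Such a set is given by $2k$ ordered endpoint positions $0<u_1<\dots<u_{2k}<t$, a region of volume $t^{2k}/(2k)!$, together with one of the $\mathrm{Cat}_k$ non-crossing matchings of them. So the expectation is
$$\mathrm{Cat}_k\frac{t^{2k}}{(2k)!}=\frac{t^{2k}}{k!\,(k+1)!}\le\left(\frac{et}{k}\right)^{2k},\tag{2}$$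
using $(k+1)!\ge k!\ge(k/e)^k$. If $A(0,t)\ge k$, there is at least one non-crossing $k$-set, so $P(A(0,t)\ge k)$ is at most (2). For $k\ge1$ with $k\ge e^2t$ we have $et/k\le e^{-1}$, and the bound is at most $e^{-2k}$. Hence
$$f(t)=\sum_{k\ge1}P(A(0,t)\ge k)\le e^2t+\sum_{k\ge1}e^{-2k}\le e^2t+2 .$$

**Step 3 (superadditivity and the limit $\gamma$).** This step produces the constant. A non-crossing set in $[0,s]$ and one in $[s,s+t]$ together form a non-crossing set in $[0,s+t]$, so $A(0,s+t)\ge A(0,s)+A(s,s+t)$. The law of $\Pi$ is invariant under $(x,y)\mapsto(x+s,y+s)$, so taking expectations,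
$$f(s+t)\ge f(s)+f(t).\tag{3}$$
Also $f$ is nondecreasing, since enlarging the interval can only help. Fix $s>0$. Then $f(t)\ge f(\lfloor t/s\rfloor s)\ge\lfloor t/s\rfloor f(s)$, so $\liminf_{t}f(t)/t\ge f(s)/s$. Taking the supremum over $s$ gives $\liminf_t f(t)/t\ge\sup_s f(s)/s\ge\limsup_t f(t)/t$. So $\gamma=\lim f(t)/t=\sup f(t)/t$ exists. By Step 2, $\gamma\le e^2<\infty$. Since $f(1)\ge1-e^{-1/2}>0$, also $\gamma>0$.

## 6. Deleting one chord: variance, regularity of $a_n$, and Theorem 1

**Step 4 (the self-bounding property).** This step replaces the useless bound "at most $1$ per chord" by a bound on the total change. Let $F=F(Z_1,\dots,Z_n)$ and let $F_i$ be the independence number after deleting chord $i$. Then $0\le F-F_i\le1$. Let $S$ be a maximum independent set, so $|S|=F$. If $i\notin S$, then $S$ survives the deletion and $F_i=F$. So at most $|S|$ of the differences are nonzero, and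
$$\sum_{i=1}^n(F-F_i)\le F.\tag{4}$$
(In the example $\{13,25,46\}$: $F=2$. Deleting $25$ changes nothing, and deleting $13$ leaves the crossing pair $25,46$. By symmetry the sum is $1+0+1=2=F$.)

**Step 5 (variance).** This step shows that fluctuations are of smaller order than $\sqrt n$. Since $0\le F-F_i\le1$, we have $(F-F_i)^2\le F-F_i$. Efron–Stein and (4) give
$$\operatorname{Var}\alpha(C_n)=\operatorname{Var}F\le\sum_i\mathbb E(F-F_i)^2\le\sum_i\mathbb E(F-F_i)\le\mathbb EF=a_n .$$

**Step 6 (regularity of $a_n$).** This step controls how $a_n$ depends on $n$. Each $F_i$ is the independence number of $n-1$ i.i.d. uniform chords, so it has the law of $\alpha(C_{n-1})$. Hence $a_{n-1}\le a_n$, and taking expectations in (4) gives $n(a_n-a_{n-1})\le a_n$. The latter says $(n-1)a_n\le n\,a_{n-1}$, so $a_n/n$ is nonincreasing for $n\ge1$. We claim that for $m\ge0$ and $n\ge1$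
$$|a_m-a_n|\le a_n\frac{|m-n|}{n}.\tag{5}$$
If $m\ge n$, then $a_n\le a_m\le\frac mn a_n$. If $m<n$, then $a_n\ge a_m\ge\frac mn a_n$, trivially for $m=0$. Both give (5).

**Step 7 (de-Poissonization).** This step passes from $f$ back to $a_n$. Take $t=\sqrt{2n}$ in (1). Then $N$ is Poisson$(n)$, and $\mathbb E|N-n|\le\sqrt{\operatorname{Var}N}=\sqrt n$. By (5),
$$|f(\sqrt{2n})-a_n|\le\mathbb E|a_N-a_n|\le\frac{a_n}{n}\,\mathbb E|N-n|\le\frac{a_n}{\sqrt n}.\tag{6}$$
With $|a_m-a_n|\le|m-n|$ alone the error here would have been $\sqrt n$; now it is $a_n/\sqrt n$. So $a_n(1-n^{-1/2})\le f(\sqrt{2n})\le a_n(1+n^{-1/2})$, that is, $a_n=(1+O(n^{-1/2}))f(\sqrt{2n})$, and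
$$\frac{a_n}{\sqrt n}=(1+O(n^{-1/2}))\,\sqrt2\,\frac{f(\sqrt{2n})}{\sqrt{2n}}\longrightarrow\sqrt2\,\gamma=\beta .$$

**Step 8 (end of the proof of Theorem 1).** This step combines the mean and the variance. We have $a_n=O(\sqrt n)$, so by Chebyshev and Step 5
$$P\bigl(|\alpha(C_n)-a_n|>\varepsilon\sqrt n\bigr)\le\frac{a_n}{\varepsilon^2n}\longrightarrow0 .$$
Together with $a_n/\sqrt n\to\beta$ this gives $\alpha(C_n)/\sqrt n\to\beta$ in probability. Theorem 1 is proved. $\blacksquare$

## 7. Exponential concentration from the self-bounding property

We now prove Theorem 2(a). We use a theorem of Boucheron–Lugosi–Massart (*Random Structures Algorithms* 16 (2000); also Theorem 6.12 of their book *Concentration Inequalities*). Let $Z$ be a nonnegative function of independent variables for which there exist $Z_i$, not depending on the $i$-th variable, with $0\le Z-Z_i\le1$ and $\sum_i(Z-Z_i)\le Z$. Then for all real $\lambda$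
$$\log\mathbb E e^{\lambda(Z-\mathbb EZ)}\le\mathbb EZ\,(e^\lambda-1-\lambda).\tag{7}$$

**Step 9 (tails from (7)).** This step turns (7) into Theorem 2(a). Write $v=\mathbb EZ>0$. For $0<\lambda<3$, since $k!\ge2\cdot3^{k-2}$ for $k\ge2$,
$$e^\lambda-1-\lambda=\sum_{k\ge2}\frac{\lambda^k}{k!}\le\frac{\lambda^2}{2}\sum_{j\ge0}\Bigl(\frac\lambda3\Bigr)^j=\frac{\lambda^2}{2(1-\lambda/3)} .$$
Take $\lambda=s/(v+s/3)<3$. Then $1-\lambda/3=v/(v+s/3)$, and by Markov's inequality
$$\log P(Z\ge v+s)\le-\lambda s+\frac{v\lambda^2}{2(1-\lambda/3)}=-\lambda s+\frac{\lambda^2(v+s/3)}2=-\frac{\lambda s}2=-\frac{s^2}{2v+2s/3}.$$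
For the lower tail use $\lambda=-\mu$ with $\mu>0$. Here $e^{-\mu}-1+\mu\le\mu^2/2$, so $\log P(Z\le v-s)\le-\mu s+v\mu^2/2$, which equals $-s^2/(2v)$ at $\mu=s/v$. By (4), $Z=F$ satisfies the hypotheses with $v=a_n$. Adding the two tails gives Theorem 2(a).

**Step 10 (the Poisson version).** This step proves (7) for $Z=A(0,t)$; it is needed for the rate. Take finite partitions $\pi_m$ of $\Delta_t$ into Borel cells, nested in $m$, with maximal diameter tending to $0$. Let $W_j$ be the lexicographically first point of $\Pi$ in the $j$-th cell of $\pi_m$, or $\emptyset$ if there is none. Let $F^{(m)}$ be the independence number of the set of chords $W_j$. The $W_j$ are independent because the cells are disjoint. Deleting $W_j$ changes $F^{(m)}$ by $0$ or $1$, and by $0$ unless $W_j$ belongs to a fixed maximum independent set, so $F^{(m)}$ satisfies the hypotheses of (7), exactly as in Step 4. Almost surely $\Delta_t$ contains finitely many points, and for large $m$ they lie in distinct cells, so $F^{(m)}=A(0,t)$ for large $m$. Moreover $0\le F^{(m)}\le N$ with $N$ Poisson, and $\mathbb Ee^{|\lambda|N}<\infty$. By dominated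 convergence both $\mathbb EF^{(m)}$ and $\mathbb Ee^{\lambda F^{(m)}}$ converge, and (7) passes to the limit.

## 8. Cutting along a non-crossing set without separating its chords

Superadditivity (3) bounds $f$ from below by its values on pieces. For a rate of convergence we need an inequality in the other direction: an optimal set on $[0,T]$ should decompose into sets on two pieces of comparable length, with little lost. The first thing to try is to cut at a point. This can lose everything. If $S$ consists of the chords $(i\varepsilon,T-i\varepsilon)$, $1\le i\le k$, with $k\varepsilon$ small, then every cut point between $k\varepsilon$ and $T-k\varepsilon$ separates the endpoints of all $k$ chords. But on a circle it is natural to cut with two points instead of one. In this example the interval $U=(k\varepsilon,k\varepsilon+T/3]$ contains no endpoints at all, so no chord has exactly one endpoint in it. This always works.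

**Splitting lemma.** Let $S$ be a finite non-crossing set of chords with distinct endpoints in $(0,T)$. There is an interval $U$ with endpoints $p<q$ in $[0,T]$ and $T/3\le q-p\le2T/3$ such that no chord of $S$ has exactly one endpoint in $U$.

**Step 11 (a chord of medium length).** This step handles the easy case. If some chord $(x,y)\in S$ has length in $[T/3,2T/3]$, take $U=[x,y]$. This chord has both endpoints in $U$. Any other chord with exactly one endpoint in $U$ would, by distinctness of endpoints, have one endpoint in $(x,y)$ and one outside $[x,y]$. It would then cross $(x,y)$.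

**Step 12 (only short and long chords: choosing $U$).** Now every chord is short (length $<T/3$) or long (length $>2T/3$). The aim is to place $U$ just inside the innermost long chord. Add the virtual long chord $(0,T)$. It crosses nothing and shares no endpoint with $S$. Two long chords cannot be disjoint, because their total length exceeds $T$, so they are nested. Let $(x_0,y_0)$ be the innermost long chord. All chords strictly inside it are short. Put $q_0=x_0+T/3<y_0$. If some chord $(x,y)\in S$ strictly inside $(x_0,y_0)$ has $x\le q_0<y$, call it a candidate. If there are candidates, let $(x,y)$ be the one with largest $y$, and let $q=y$. Otherwise let $q=q_0$. In the first case $q=y<x+T/3\le q_0+T/3$ because $(x,y)$ is short. In both cases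
$$q_0\le q<q_0+\tfrac T3=x_0+\tfrac{2T}3<y_0 .$$
Let $U=(x_0,q]$, with $p=x_0$. Its length lies in $[T/3,2T/3)$.

**Step 13 ($U$ separates no chord).** This step verifies the lemma. Suppose $(a,b)\in S$ has exactly one endpoint in $U$. It is not $(x_0,y_0)$, neither endpoint of which lies in $U$. Since $U\subset(x_0,y_0)$ and $(a,b)$ does not cross $(x_0,y_0)$, the chord $(a,b)$ lies strictly inside $(x_0,y_0)$. In particular $a>x_0$, so exactly one endpoint in $U$ means $a\le q<b$.

If there were no candidates, then $q=q_0$ and $(a,b)$ would be a candidate, a contradiction. Otherwise $q=y$ for the chosen candidate $(x,y)$. It has both endpoints in $U$, so $(a,b)\neq(x,y)$, and by distinctness $a<y<b$. If $x<a$, then $x<a<y<b$ and the chords would cross. So $a<x\le q_0<y<b$, and $(a,b)$ is a candidate with $b>y$, contradicting the choice of $y$. $\square$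

## 9. A reverse inequality for $f$

The interval $U$ depends on the random set $S$, so we cannot simply take expectations of $A(U)$. We round its ends to a fine grid, and use (7) to take a maximum over all grid positions.

**Step 14 (invariance).** This step computes the law of $A(U)$ for fixed $U$. Let $U$ be a finite union of intervals of total length $|U|$. The order-preserving map that collapses $U$ onto an interval of length $|U|$ preserves length and order. Applied to both coordinates, it carries $\Pi$ restricted to $\{x<y;\ x,y\in U\}$ to a unit Poisson process on $\Delta_{|U|}$ and preserves crossings. So $A(U)\overset d=A(0,|U|)$. If $U,V$ are disjoint, then $A(U)$ and $A(V)$ depend on $\Pi$ in disjoint regions, so they are independent.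

**Reverse inequality.** There is $C$ such that for every $T\ge4$ there is $r\in[T/4,3T/4]$ with
$$f(T)\le f(r)+f(T-r)+C\sqrt{T\log T}.\tag{8}$$

**Step 15 (rounding to a grid).** This step replaces $U$ by one of polynomially many intervals at small cost. Let $K=\lceil T^2\rceil$, $h=T/K\le1/T$, and $J_j=[(j-1)h,jh]$ for $1\le j\le K$. Let $D_j$ be the number of points of $\Pi\cap\Delta_T$ with an endpoint in $J_j$. For each $u\in J_j$, the points of $\Delta_T$ with first coordinate $u$ have total length $T-u$, and those with second coordinate $u$ have total length $u$. Hence $D_j$ is Poisson with mean at most $hT\le1$. With $D=\max_jD_j$,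
$$\mathbb Ee^D\le\sum_j\mathbb Ee^{D_j}\le Ke^{e-1},\qquad \mathbb ED\le\log\mathbb Ee^D\le\log K+e-1\le5\log T,$$
because $K\le T^2+1\le T^3$ and $e-1\le2\log4\le2\log T$.

Let $S$ be a maximum non-crossing set in $[0,T]$. Almost surely its endpoints are distinct and lie in $(0,T)$. Take $U$ from the splitting lemma, with ends $p\in J_i$, $q\in J_j$. Let $p'=ih$ and $q'=jh$ be the right endpoints of $J_i,J_j$, and put $U'=[p',q']$, $V'=[0,T]\setminus U'$. Since $p'-p$ and $q'-q$ lie in $[0,h]$,
$$|U'|\in[\tfrac T3-h,\tfrac{2T}3+h]\subset[\tfrac T4,\tfrac{3T}4],$$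
where we used $h\le1/T\le T/12$ for $T\ge4$. In particular $i<j$. A point of $[0,T]$ outside $J_i\cup J_j$ lies in $U$ if and only if it lies in $U'$. Indeed, to the left of $J_i$ or to the right of $J_j$ it is in neither, and between them it is in both. At most $D_i+D_j\le2D$ chords of $S$ have an endpoint in $J_i\cup J_j$. Every other chord has both or neither of its endpoints in $U$, hence both in $U'$ or both in $V'$. Therefore
$$A(0,T)\le\max_{(p',q')}\bigl(A(U')+A(V')\bigr)+2D,$$
where the maximum runs over the at most $(K+1)^2$ grid pairs with $|U'|\in[T/3-h,2T/3+h]$.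

**Step 16 (the maximum over grid pairs).** This step shows that the maximum costs only $\sqrt{T\log T}$. Fix a pair, let $r=|U'|$ and $Z=A(U')+A(V')$. By Step 14, $Z$ is a sum of two independent variables distributed as $A(0,r)$ and $A(0,T-r)$, so $\mathbb EZ=f(r)+f(T-r)\le\gamma T$. By (7) for each summand (Step 10), for $0<\lambda\le1$,
$$\log\mathbb Ee^{\lambda(Z-\mathbb EZ)}\le\mathbb EZ\,(e^\lambda-1-\lambda)\le\gamma T\lambda^2,$$
since $e^\lambda-1-\lambda\le(e-2)\lambda^2$ on $[0,1]$. By Jensen and a union bound over pairs,
$$\lambda\,\mathbb E\max(Z-\mathbb EZ)\le\log\sum\mathbb Ee^{\lambda(Z-\mathbb EZ)}\le2\log(K+1)+\gamma T\lambda^2 .$$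
Hence
$$\mathbb E\max Z\le\max_r\,[f(r)+f(T-r)]+\tfrac1\lambda\bigl(2\log(K+1)+\gamma T\lambda^2\bigr).$$
Here $K+1\le T^2+2\le T^3$, so $2\log(K+1)\le6\log T$. With $\lambda=\sqrt{\log T/T}\le1$ the last term is at most $(6+\gamma)\sqrt{T\log T}$. Also $2\,\mathbb ED\le10\log T\le10\sqrt{T\log T}$. The maximum over $r$ is over finitely many values in $[T/4,3T/4]$, so it is attained. This proves (8) with $C=16+\gamma$. $\square$

## 10. The rate of convergence

Let $\delta(t)=\gamma t-f(t)$ and $e(T)=C\sqrt{T\log T}$ with $C$ from (8). Since $\gamma=\sup f(t)/t$, $\delta\ge0$. By (3), $\delta(s+t)\le\delta(s)+\delta(t)$. And $\delta(t)/t\to0$. Inequality (8) says that for $T\ge4$ there is $r\in[T/4,3T/4]$ with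
$$\delta(r)+\delta(T-r)\le\delta(T)+e(T).\tag{9}$$
The plan is to start from a huge $T$, where $\delta(T)/T$ is negligible, and to come down by (9) to lengths of order $s$.

**Step 17 (a good length in every $[s,4s)$).** This step finds one length of each order at which $\delta$ is small. Fix $s\ge4$ and $T\ge4s$. Starting from $T$, repeatedly split every piece of length $\ge4s$ as in (9). Each child has between $1/4$ and $3/4$ of its parent's length, so the process stops, and the final pieces have lengths $s_i\in[s,4s)$ with $\sum s_i=T$. Applying (9) at every split,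
$$\sum_i\delta(s_i)\le\delta(T)+\sum_ue(u),$$
where the last sum is over the split pieces, each denoted by its length $u$. Group them by length. Consider split pieces with length in $[4s(4/3)^j,4s(4/3)^{j+1})$, $j\ge0$. A descendant has at most $3/4$ of the length, so no piece in this group is a descendant of another. They are therefore disjoint parts of $T$, and there are at most $T/(4s(4/3)^j)$ of them. Since $e$ is increasing,
$$\sum_ue(u)\le\sum_{j\ge0}\frac{T}{4s(4/3)^j}\,C\sqrt{4s(4/3)^{j+1}\log\bigl(4s(4/3)^{j+1}\bigr)} .$$
As $s\ge4$, $\log(4s)\le2\log s$ and $\log(4/3)\le\log s$, so the logarithm is at most $(j+3)\log s$. The right side is therefore at most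
$$C\,T\sqrt{\frac{4}{3}}\sqrt{\frac{\log s}{4s}}\sum_{j\ge0}\Bigl(\frac34\Bigr)^{j/2}\sqrt{j+3}=C_1T\sqrt{\frac{\log s}{s}} ,$$
with $C_1<\infty$. Hence
$$\min_i\frac{\delta(s_i)}{s_i}\le\frac{\sum_i\delta(s_i)}{\sum_is_i}\le\frac{\delta(T)}T+C_1\sqrt{\frac{\log s}s} .$$
Choose $T$ so large that $\delta(T)/T\le\sqrt{\log s/s}$. As $s_i<4s$, we obtain with $C_2=4(1+C_1)$:
$$\text{for every }s\ge4\text{ there is }u\in[s,4s)\text{ with }\delta(u)\le C_2\sqrt{s\log s}.\tag{10}$$

**Step 18 (all lengths).** This step passes from one good length per scale to every $t$. Let $t\ge16$. Apply (10) with $s=t/4$ to get $u\in[t/4,t)$ with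
$$\delta(t)\le\delta(u)+\delta(t-u)\le C_2\sqrt{t\log t}+\delta(t-u),\qquad 0<t-u\le\tfrac34t .$$
Repeat with $t-u$ in place of $t$ until the remainder is below $16$, where $\delta\le16\gamma$. After $k$ rounds the remainder is at most $(3/4)^kt$, so the total is at most $C_2\sqrt{t\log t}\sum_k(3/4)^{k/2}+16\gamma$. For $2\le t<16$ simply $\delta(t)\le16\gamma$. As $\sqrt{t\log t}\ge\sqrt{2\log 2}>1$ for $t\ge2$,
$$0\le\gamma t-f(t)\le C_3\sqrt{t\log t}\qquad(t\ge2).\tag{11}$$

**Step 19 (Theorem 2(b)).** This step transfers (11) to $a_n$. Let $n\ge4$. By (6), $a_n(1-n^{-1/2})\le f(\sqrt{2n})$, so $a_n\le2f(\sqrt{2n})\le2\gamma\sqrt{2n}=2\beta\sqrt n$. Putting this into (6) gives $|a_n-f(\sqrt{2n})|\le2\beta$. By (11) at $t=\sqrt{2n}$, with $\log\sqrt{2n}\le\log n$,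
$$\beta\sqrt n-2^{1/4}C_3\,n^{1/4}\sqrt{\log n}\le f(\sqrt{2n})\le\beta\sqrt n .$$
Combining, $\beta\sqrt n-2^{1/4}C_3n^{1/4}\sqrt{\log n}-2\beta\le a_n\le\beta\sqrt n+2\beta$. The constant $2\beta$ on the left is absorbed into the term before it, and enlarging $C$ covers $n=2,3$. This is Theorem 2(b). $\square$

## 11. Almost sure and $L^p$ convergence

**Step 20 (almost sure convergence).** This step proves the first half of Theorem 2(c) by making the bound (a) summable. Put $s=C_4n^{1/4}\sqrt{\log n}$ in (a). Choose $c$ with $2a_n\le c\sqrt n$ for all $n\ge 1$, and then $C_4$ with $C_4^2\ge2(c+1)$. For large $n$ we have $2s/3\le\sqrt n$, so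
$$\frac{s^2}{2a_n+2s/3}\ge\frac{C_4^2\sqrt n\log n}{(c+1)\sqrt n}\ge2\log n ,$$
and the bound in (a) is at most $2n^{-2}$. The first Borel–Cantelli lemma needs no independence, so it applies under any coupling of the $C_n$. Almost surely $|\alpha(C_n)-a_n|\le C_4n^{1/4}\sqrt{\log n}$ for all large $n$. Together with (b) this gives $|\alpha(C_n)-\beta\sqrt n|\le C'n^{1/4}\sqrt{\log n}$ for all large $n$.

**Step 21 ($L^p$ convergence).** This step integrates (a). Let $p\ge1$; smaller $p$ follow. For $s\le3a_n$ we have $2a_n+2s/3\le4a_n$. For $s>3a_n$ we have $2a_n+2s/3\le4s/3$. So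
$$\mathbb E|\alpha(C_n)-a_n|^p=\int_0^\infty ps^{p-1}P(|\alpha(C_n)-a_n|\ge s)\,ds\le2\int_0^\infty ps^{p-1}\bigl(e^{-s^2/(4a_n)}+e^{-3s/4}\bigr)ds=O(a_n^{p/2}+1),$$
which is $O(n^{p/4})$. Hence the $L^p$ norm of $\alpha(C_n)/\sqrt n-\beta$ is at most $O(n^{-1/4})+|a_n/\sqrt n-\beta|\to0$. $\square$

## 12. The lower bound $\gamma\ge3-2e^{-1/8}$: a nest with filled gaps

The construction takes a longest nested family of long chords, and then uses short chords in the gaps between consecutive endpoints. To add up what the gaps yield we need a lower bound for $f$ that is linear, so that only the number of gaps and their total length matter.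

**Step 22 (a linear lower bound for $f$).** Let $p(g)=1-e^{-g^2/2}=P(A(0,g)\ge1)\le f(g)$. Its tangent line at $g=\frac12$ has slope $\sigma=\frac12e^{-1/8}$ and is
$$\ell(g)=1-e^{-1/8}+\sigma(g-\tfrac12)=\sigma g+1-\tfrac54e^{-1/8}.$$
We claim
$$f(g)\ge\ell(g)\qquad\text{for all }g\ge0.\tag{12}$$
We have $p''(g)=(1-g^2)e^{-g^2/2}$. So $p$ is convex on $[0,1]$ and lies above its tangent $\ell$ there. On $[1,1.6]$, $p-\ell$ is concave, it is nonnegative at $1$, and at $1.6$
$$p(1.6)=1-e^{-1.28}>0.72>0.61>1-0.45e^{-1/8}=\ell(1.6).$$
So $p\ge\ell$ on $[0,1.6]$. For general $g=1.6k+r$ with integer $k\ge0$ and $0\le r<1.6$, superadditivity gives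
$$f(g)\ge kf(1.6)+f(r)\ge0.72k+\ell(r)\ge1.6\sigma k+\ell(r)=\ell(g),$$
because $1.6\sigma=0.8e^{-1/8}<0.71$.

**Step 23 (the nest).** This step supplies about $t$ nested chords. Let $M$ be the size of a largest nested family $(x_1,y_1),\dots,(x_M,y_M)$ with $x_1<\dots<x_M$ and $y_1>\dots>y_M$, of points of $\Pi$ in the square $[0,t/2]\times[t/2,t]$, chosen as a measurable function of the points in this square. The reflection $y\mapsto\frac{3t}2-y$ maps $[t/2,t]$ to itself and turns nested families into increasing chains. So $M$ has the law of the longest increasing chain of a unit Poisson process in a square of side $t/2$. By the theorem of Logan–Shepp 1977 and Vershik–Kerov 1977 (Poisson form in Aldous–Diaconis 1995), the longest increasing chain in a square of side $b$ is $(2+o(1))b$ in probability. Hence $M/t\to1$ in probability. As $\mathbb EM/t\ge(1-\varepsilon)P(M\ge(1-\varepsilon)t)$, we get $\liminf\mathbb EM/t\ge1$.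

**Step 24 (filling the gaps).** This step adds the short chords. The $M$ left endpoints cut $[0,t/2]$ into $M+1$ gaps, and the $M$ right endpoints cut $[t/2,t]$ into $M+1$ gaps. Let $g_i$ be the $2M+2$ lengths, with $\sum g_i=t$. The chords of $\Pi$ inside $[0,t/2]$ or inside $[t/2,t]$ are independent of the points in the square. So, given the square, a gap of length $g$ contains a non-crossing set of expected maximum size $f(g)$. A chord inside a gap crosses no chord of the nest and no chord inside another gap. Adding a maximum non-crossing set inside each gap and using (12),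
$$f(t)\ge\mathbb E\Bigl[M+\sum_if(g_i)\Bigr]\ge\mathbb E\Bigl[M+\sigma t+2(M+1)\bigl(1-\tfrac54e^{-1/8}\bigr)\Bigr].$$
The coefficient of $M$ is $3-\frac52e^{-1/8}>0$. Dividing by $t$ and letting $t\to\infty$,
$$\gamma\ge3-\tfrac52e^{-1/8}+\tfrac12e^{-1/8}=3-2e^{-1/8}.$$
The alternating series gives $e^{-1/8}<1-\frac18+\frac1{128}-\frac1{3072}+\frac1{98304}<0.8825$, so $\gamma>1.235$ and $\beta=\sqrt2\,\gamma>1.746$.

## 13. The upper bound: counting only inclusion-maximal sets

The count (2) of all non-crossing $k$-sets already gives an explicit bound. For $\kappa>e$ and $k\ge\kappa t$ it is at most $(e/\kappa)^{2k}$, which is summable, so $f(t)\le\kappa t+O(1)$ and $\gamma\le e$. For $\kappa<e$ and $k=\lfloor\kappa t\rfloor$, Stirling's formula shows that the expected number (2) is $\exp\bigl((2\kappa(1-\log\kappa)+o(1))t\bigr)$, which grows exponentially. So this count can give nothing below $e=2.718\ldots$ The expectation is inflated: when there is one large set, there are many. A maximum set, however, is inclusion-maximal, and requiring this costs each configuration a factor $<1$. We count only inclusion-maximal sets.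

**Step 25 (faces of a non-crossing set).** This step describes when a set is inclusion-maximal. A non-crossing $k$-set in $\Delta_t$ splits $[0,t]$ into $2k+1$ gaps. Group them into $k+1$ faces: the outer face, consisting of the gaps under no chord, and for each chord the gaps directly under it. The faces are the vertices of a plane rooted tree with $k$ edges, whose root is the outer face. The children of a face correspond to the chords directly under it, from left to right. A face with $c$ children consists of $c+1$ gaps. For example, two disjoint chords give a root with two children: the outer face has $3$ gaps and each leaf has one. Two nested chords give a path: faces with $2$, $2$ and $1$ gaps. Both have $5=2\cdot2+1$ gaps in all.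

Each face lies entirely under a given chord or entirely outside it. So a chord with both endpoints inside gaps of the same face crosses no chord of the set. If the set is inclusion-maximal, then no point of $\Pi$ has both endpoints in one face.

**Step 26 (the expected number of inclusion-maximal $k$-sets).** This step bounds $P(A(0,t)=k)$ by an integral over trees and gaps. Let $M_k(t)$ be the expected number of inclusion-maximal non-crossing $k$-sets in $\Delta_t$. For a face $F$ of total length $L_F$ the forbidden region $\{x<y;\ x,y\in F\}$ has area $L_F^2/2$, and these regions are disjoint for distinct faces. By independence, the probability that all are free of points of $\Pi$ is $\prod_Fe^{-L_F^2/2}$. Unordered non-crossing $k$-sets correspond to a tree with $k$ edges together with $2k+1$ nonnegative gaps of sum $t$. So by the Mecke formula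
$$P(A(0,t)=k)\le M_k(t)\le\overline M_k(t):=\sum_{\text{trees}}\int_{\text{gaps}\ge0,\ \sum=t}\ \prod_Fe^{-L_F^2/2}.$$

**Step 27 (Laplace transform and recursion).** This step removes the constraint $\sum=t$ and sums over trees. Take $z\in\mathbb R$. In $\int_0^\infty e^{-zt}\overline M_k(t)\,dt$ the gaps become free variables, $e^{-zt}=\prod_Fe^{-zL_F}$, and the integral factorizes over faces. The set of $c+1$ nonnegative gaps with sum $L$ has density $L^c/c!$. So
$$\int_0^\infty e^{-zt}\overline M_k(t)\,dt=\sum_{\text{trees}}\prod_vw_{c_v},\qquad w_c=\int_0^\infty\frac{L^c}{c!}e^{-zL-L^2/2}\,dL ,$$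
where $c_v$ is the number of children of $v$. For $y>0$ let
$$\mathcal T(y)=\sum_{k\ge0}y^{k+1}\int_0^\infty e^{-zt}\overline M_k(t)\,dt=\sum_{\text{trees}}\prod_v(y\,w_{c_v}),$$
the last sum being over all finite plane rooted trees (a tree with $k$ edges has $k+1$ vertices). Let $\mathcal T_H(y)$ be its restriction to trees of height $<H$. Then $\mathcal T_0=0$. A tree of height $<H+1$ is a root with some number $c$ of ordered subtrees of height $<H$, so
$$\mathcal T_{H+1}=y\sum_{c\ge0}w_c\,\mathcal T_H^{\,c}=y\int_0^\infty e^{\mathcal T_HL-zL-L^2/2}\,dL=y\,G(z-\mathcal T_H),$$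
where $G(a)=\int_0^\infty e^{-aL-L^2/2}dL$ converges for every real $a$.

**Step 28 (bounding the tree sum).** This step finds $y$ for which $\mathcal T(y)$ is finite. Let $\tau>0$ and $y=\tau/G(z-\tau)$. We have $\mathcal T_0=0\le\tau$. If $\mathcal T_H\le\tau$, then since $G$ is decreasing, $\mathcal T_{H+1}=yG(z-\mathcal T_H)\le yG(z-\tau)=\tau$. So $\mathcal T_H\le\tau$ for all $H$. All terms are nonnegative, so $\mathcal T_H\uparrow\mathcal T$ and $\mathcal T(y)\le\tau$. In particular each term of $\mathcal T(y)$ is at most $\tau$, and by Step 26
$$\int_0^\infty e^{-zt}P(A(0,t)=k)\,dt\le\tau y^{-k-1}.\tag{13}$$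

**Step 29 (from the transform to $\gamma$).** This step proves $\gamma\le z/\log y$ whenever $y>1$ and $z>0$. Sum (13) over $k\ge m$. Since $A(0,u)$ is nondecreasing in $u$ and $e^{-zu}\ge e^{-z(t+1)}$ for $u\le t+1$,
$$e^{-z(t+1)}P(A(0,t)\ge m)\le\int_t^{t+1}e^{-zu}P(A(0,u)\ge m)\,du\le\frac{\tau y^{-m-1}}{1-1/y}.$$
So $P(A(0,t)\ge m)\le C_{z,\tau}\,e^{zt}y^{-m}$. Let $m_0=\lceil zt/\log y\rceil$, so that $e^{zt}y^{-m_0}\le1$. Bounding the first $m_0$ probabilities by $1$,
$$f(t)=\sum_{m\ge1}P(A(0,t)\ge m)\le m_0+C_{z,\tau}\sum_{j\ge1}y^{-j}\le\frac{zt}{\log y}+1+\frac{C_{z,\tau}}{y-1}.$$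
Dividing by $t$ gives $\gamma\le z/\log y$.

**Step 30 (choice of $z$ and $\tau$).** This step puts the bound in the stated form. Let $a>0$. Since $\int_0^\infty(a+L)e^{-aL-L^2/2}\,dL=1$,
$$1-aG(a)=\int_0^\infty Le^{-aL-L^2/2}\,dL=-G'(a)>0 ,$$
so $0<1-aG(a)<1$. Take $\tau=G(a)/(1-aG(a))$ and $z=a+\tau>0$. Then $y=\tau/G(z-\tau)=\tau/G(a)=1/(1-aG(a))>1$, and
$$\gamma\le\frac z{\log y}=\frac{a+\frac{G(a)}{1-aG(a)}}{-\log(1-aG(a))}.$$
This holds for every $a>0$, so it holds for the infimum.

**Step 31 (numbers).** This step evaluates the bound at $a=2$. Substituting $x=L+2$,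
$$G(2)=e^2\int_2^\infty e^{-x^2/2}\,dx=0.42137\quad(\text{error below }10^{-5}),$$
from the standard normal tail value $0.02275013\ldots$ at $2$, multiplied by $\sqrt{2\pi}\,e^2$. So $G(2)<0.42138$ and $0.15724<1-2G(2)<0.15728$. Then $z<2+0.42138/0.15724<4.680$ and $\log y>-\log0.15728>1.8497$. Hence $\gamma<4.680/1.8497<2.531$ and $\beta=\sqrt2\,\gamma<3.58$. This completes the proof of Theorem 2. $\blacksquare$

The value $2.531$ is below $e$. Combined with the opening of this section, this shows precisely how the count of all non-crossing sets misleads. For $2.531<\kappa<e$ and $k=\lfloor\kappa t\rfloor$, the expected number of non-crossing $k$-sets grows exponentially in $t$. Yet by Step 29 at $a=2$, where $z/\log y<2.531$, the probability that even one exists is at most $C_{z,\tau}e^{zt}y^{-k}\le C_{z,\tau}\,y\,e^{(z-\kappa\log y)t}\to0$.
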